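# Subdivisions of sparse bipartite graphs: hosts with few types of vertices

All graphs are finite and simple. We write $e(F)$ for the number of edges of $F$, $|F|$ for its number of vertices, $d(F)=2e(F)/|F|$ for its average degree, and $\delta(F)$, $\Delta(F)$ for its minimum and maximum degree. Both $\log$ and $\ln$ denote the natural logarithm.

## 1. $K_5$ inside $K_{4,4}$

A **subdivision** of a graph $H$, written $TH$, is obtained by replacing the edges of $H$ by internally vertex-disjoint paths. The vertices of $TH$ that come from $H$ are the **branch vertices**. A path may have length $1$, so $H$ itself is a $TH$.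

Does $K_{4,4}$ contain a subdivision of $K_5$? Suppose it does, with $a$ branch vertices on one side and $5-a$ on the other. Two branch vertices on the same side are not adjacent, so the path joining them has at least one internal vertex. The number of such pairs is $\binom a2+\binom{5-a}2$, which is at least $4$, with equality at $a=2,3$. Internal vertices of different paths are distinct, and they are not branch vertices. So the subdivision uses at least $5+4=9$ vertices, but $K_{4,4}$ has only $8$. Hence $K_{4,4}$ contains no $TK_5$.

The count is sharp. In $K_{4,5}$, put three branch vertices on the side of size $4$ and two on the side of size $5$. The three pairs on the small side use the three free vertices of the large side, and the one pair on the large side uses the one free vertex of the small side. All nine vertices are used, and we have a $TK_5$.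

Look at the sizes: $d(K_{4,4})=4$ while $e(K_5)=10$. A host whose average degree is a constant proportion of $e(H)$ can still fail to contain $TH$. The same computation works for every even $h$. A split of the $h$ branch vertices leaves at least $2\binom{h/2}{2}=h(h-2)/4$ pairs inside the sides, so $K_{r,r}$ contains no $TK_h$ when $2r<h+h(h-2)/4=h(h+2)/4$. We may take $r=d(K_{r,r})$ close to $h^2/8$, which is about $\frac14e(K_h)$.

The argument used only a count of vertices, which will be our only obstruction throughout. We record it.

**Observation 5.** Suppose $TH\subseteq G$, and let $\varphi:V(H)\to V(G)$ be the injective map to the branch vertices. If at most $X$ edges $uv$ of $H$ satisfy $\varphi(u)\varphi(v)\in E(G)$, then $|G|\ge |H|+e(H)-X$.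

*Proof.* Each of the other edges, of which there are at least $e(H)-X$, is replaced by a path with at least one internal vertex. These internal vertices are distinct and none is a branch vertex. $\square$

A host that beats $H$ therefore has fewer than about $e(H)-X$ vertices, where $X$ is the largest number of edges of $H$ that an injection can map to edges of $G$. As a heuristic, if $G$ has $N$ vertices and edge density $p$, and no injection does essentially better than a proportion $p$ of the edges, then $N$ can be about $(1-p)e(H)$ and $d(G)$ about $pN\approx p(1-p)e(H)$. This is largest at $p=\frac12$, where it is $\frac14e(H)$. The $\frac14$ in our theorems comes from here.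

Now replace $K_5$ by $K_{3,3}$. The host $K_{4,4}$ contains $K_{3,3}$ outright: complete bipartite hosts are useless against bipartite $H$. What can be used instead?

## 2. Three cheap hosts and the sparse bipartite range

Two results are quoted with the problem. First, there is an absolute constant $C$ such that, for every $H$ without isolated vertices, $d(G)\ge C\,e(H)$ forces $TH\subseteq G$. Second, for every $h$-vertex $H$ with $d(H)\ge128\log h$ and all sufficiently large $n$, some $n$-vertex $G$ has $d(G)\ge e(H)/40$ and $TH\not\subseteq G$.

For which $H$ can the constant in front of $e(H)$ be made small? Fix a small $\varepsilon>0$ and ask that $d(G)\ge\varepsilon e(H)$ force $TH\subseteq G$. Let $h=|H|$. Three kinds of host get in the way.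

* *Small cliques.* $K_{h-1}$ has too few vertices to contain $TH$, and its average degree is $h-2$. Since $e(H)=\frac12h\,d(H)$, this host is a counterexample whenever $d(H)\le\frac{2(h-2)}{\varepsilon h}$. So $d(H)$ must be bounded below by a constant depending on $\varepsilon$.
* *Complete bipartite graphs.* Call $H$ **$\alpha$-almost-bipartite** if one can delete (at most) $\alpha e(H)$ edges from $H$ to make it bipartite. For example, $K_5$ is $\frac25$-almost-bipartite, because its largest bipartite subgraph $K_{2,3}$ has $6$ of the $10$ edges; and $C_{2r+1}$ is $\frac1{2r+1}$-almost-bipartite. If $H$ (with $h\ge2$) is not $\alpha$-almost-bipartite, then every split of $V(H)$ leaves more than $\alpha e(H)$ edges inside the sides. By Observation 5, $K_{r,r}$ with $r=\lfloor(h+\alpha e(H))/2\rfloor$ contains no $TH$, and $d(K_{r,r})=r>\frac{h+\alpha e(H)}2-1\ge\frac\alpha2e(H)$. So for $\alpha\ge2\varepsilon$ such an $H$ must be excluded.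
* *Random graphs.* If $d(H)$ is at least a large constant times $\log h$, random hosts contain no $TH$. This is Section 3. So the degrees of $H$ should be at most a small multiple of $\log h$.

Excluding all three leads to the following question, from Jaehoon Kim, Hong Liu, Yantao Tang, Guanghui Wang, Donglei Yang, Fan Yang, "Extremal density for subdivisions with length or sparsity constraints", arXiv:2401.15403 (2024).

> For given $\varepsilon>0$, does there exist $\alpha,c,K>0$ and $h_0$ satisfying the following for all $h\ge h_0$? For a given $h$-vertex $\alpha$-almost-bipartite graph $H$ with $K\le d(H)$ and $\Delta(H)\le c\log h$, every graph $G$ with average degree at least $\varepsilon e(H)$ contains a subdivision of $H$.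

The answer is **no** for every $\varepsilon<\frac14$, even for exactly bipartite, regular $H$ of constant degree.

**Theorem 1.** Let $0<\varepsilon<1/4$. For all $\alpha,c,K>0$ and all $h_0$ there are $h\ge h_0$, an $h$-vertex bipartite $d$-regular graph $H$ with $K\le d\le c\log h$ (so $d(H)=\Delta(H)=d$, and $H$ is $\alpha$-almost-bipartite), and a graph $G$ with $d(G)\ge\varepsilon e(H)$ and $TH\not\subseteq G$.

**Theorem 2.** For every $0<\varepsilon<1/4$ there is $d_0$ such that for all integers $m\ge d\ge d_0$ there is a $d$-regular bipartite graph $H$ on $2m$ vertices such that for all sufficiently large $n$ some $n$-vertex graph $G$ has $d(G)\ge\varepsilon e(H)$ and $TH\not\subseteq G$.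

**Theorem 3.** If $\varepsilon>14$ and $K=8/(\varepsilon-14)$, then for every graph $H$ with $d(H)\ge K$, every graph $G$ with $d(G)\ge\varepsilon e(H)$ contains $TH$. (No condition on $\alpha$ or $\Delta(H)$ is needed.)

**Theorem 4.** Let $0<\eta\le 1/32$ and let $H$ be any graph on $h\ge2$ vertices with $d(H)\ge \frac{3}{\eta^2}\log h$. Then there is a graph $G$ with $d(G)\ge(\frac14-2\eta)e(H)$ and $TH\not\subseteq G$.

The property in the question is monotone: if it holds for $\varepsilon$, it holds with the same $\alpha,c,K,h_0$ for every larger value, since fewer graphs $G$ have to be considered. By Theorems 1 and 3 there is a threshold $\varepsilon^*\in[\frac14,14]$ such that the answer is "no" for $\varepsilon<\varepsilon^*$ and "yes" for $\varepsilon>\varepsilon^*$. We do not determine $\varepsilon^*$ exactly.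

## 3. Random hosts above logarithmic degree

We start with Theorem 4, because the natural attempt at Theorem 1 is to run the same argument for sparser $H$. Here $G(N,\frac12)$ is the random graph on $N$ vertices in which each pair is an edge independently with probability $\frac12$. We use Hoeffding's inequality: $P(\mathrm{Bin}(n,\frac12)\ge\frac n2+\lambda)\le e^{-2\lambda^2/n}$.

*Proof of Theorem 4.* Write $e=e(H)$.

**Step 1: parameters.** This step fixes the order of the host and records the inequalities used later. We have
$$e=\tfrac12h\,d(H)\ge\tfrac{3}{2\eta^2}h\ln h\ge\tfrac{3\ln2}{\eta^2}>\tfrac1\eta .$$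
Put $N=\lfloor(\frac12-2\eta)e\rfloor$ and $G=G(N,\frac12)$. Since $\frac12-2\eta\ge\frac7{16}$ and $e>1/\eta\ge32$, we have $N\ge1$; since $e\le h^2/2$, we have $N\le h^2$.

**Step 2: no injection captures much more than half of the edges.** Fix an injection $\varphi:V(H)\to V(G)$. Different edges of $H$ go to different pairs, so the number of $uv\in E(H)$ with $\varphi(u)\varphi(v)\in E(G)$ is distributed as $\mathrm{Bin}(e,\frac12)$. By Hoeffding it is at least $(\frac12+\eta)e$ with probability at most $e^{-2\eta^2e}\le e^{-3h\ln h}$. There are at most $N^h\le e^{2h\ln h}$ injections. So with probability at least $1-e^{-h\ln h}\ge\frac34$, every injection maps fewer than $(\frac12+\eta)e$ edges of $H$ to edges of $G$.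

**Step 3: $G$ is dense.** The variable $e(G)\sim\mathrm{Bin}(\binom N2,\frac12)$ is symmetric about its mean, so with probability at least $\frac12$ we have $e(G)\ge\frac12\binom N2$, that is, $d(G)\ge\frac{N-1}2$. As $\frac34+\frac12>1$, some $G$ has both properties. For it, using $\eta e\ge1$,
$$d(G)\ge\tfrac12\bigl((\tfrac12-2\eta)e-2\bigr)=(\tfrac14-\eta)e-1\ge(\tfrac14-2\eta)e .$$

**Step 4: counting vertices.** If $TH\subseteq G$, then more than $(\frac12-\eta)e$ edges need an internal vertex. As in Observation 5, $N>h+(\frac12-\eta)e$, which contradicts $N\le(\frac12-2\eta)e$. $\square$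

## 4. Random hosts below logarithmic degree contain $H$

Where does this argument break when $\Delta(H)\le c\log h$? Step 2 needs $e^{-2\eta^2 e}$ to beat the number of injections, about $e^{h\ln h}$, so it needs $e\gg h\ln h$. For constant degree, $e$ is only linear in $h$. One might hope that a cleverer count saves the random host. It does not: in this range the random host contains $H$ itself.

**Proposition 6.** Let $d\ge1$, let $H$ have $h$ vertices and $\Delta(H)\le d$, and let $N\ge 2h+d^2+1$. Then
$$P\bigl(H\not\subseteq G(N,\tfrac12)\bigr)\le h\exp\Bigl(-\frac{h}{2^{d}(d^2+1)}\Bigr).$$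

*Proof.* Put $r=d^2+1$. Every vertex of $H$ has at most $d+d(d-1)=d^2$ other vertices within distance $2$. So $V(H)$ can be colored greedily with $r$ colors such that vertices at distance at most $2$ get different colors. Let $C_1,\dots,C_r$ be the color classes. Choose disjoint sets $V_1,\dots,V_r$ of host vertices with $|V_i|=|C_i|+\lceil h/r\rceil$. This is possible, as their total size is at most $h+(h+r)\le N$.

Embed $C_1$ into $V_1$, then $C_2$ into $V_2$, and so on, one vertex at a time. When it is the turn of $v\in C_i$, let $u_1,\dots,u_\ell$ ($\ell\le d$) be its neighbors in $C_1\cup\dots\cup C_{i-1}$, and look for an unused $w\in V_i$ adjacent to all $\varphi(u_j)$. At least $\lceil h/r\rceil$ vertices of $V_i$ are unused. We reveal only the pairs $w\varphi(u_j)$ for these $w$. None was revealed before: a pair between $V_i$ and $\varphi(u_j)\in V_{i'}$ with $i'<i$ is inspected only when a neighbor of $u_j$ in $C_i$ is placed, and $v$ is the only such neighbor, because two neighbors of $u_j$ are at distance at most $2$. Hence, given the past, the vertices $w$ succeed independently, each with probability at least $2^{-d}$. The step fails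 with probability at most $(1-2^{-d})^{h/r}\le\exp(-h/(2^dr))$. Sum over the $h$ steps. If no step fails, every edge of $H$ is mapped to an edge. $\square$

If $\Delta(H)\le d\le\frac14\ln h$, then $2^d\le h^{0.18}$ and the bound tends to $0$ as $h\to\infty$. A random host with average degree $\varepsilon e(H)$ has about $2\varepsilon e(H)=\varepsilon d(H)h$ vertices, which is at least $3h$ as soon as $d(H)\ge3/\varepsilon$, and this is more than enough for Proposition 6. So in the range of the question a purely random host fails, and it fails at the degree $\log h$ that appears there.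

The trouble is that $G(N,\frac12)$ has too many different vertices: a vertex of $H$ has $N$ places to go, and a choice out of $N\ge h$ carries $\ln N$ units of information, more than the $d$ edges at the vertex can pay for. The way past this is to exchange the roles of the two graphs.

* The host becomes **structured**. It is a blow-up of a fixed graph on $k$ vertices, where $k$ depends only on $d$ (and $\varepsilon$). For counting edges, an injection matters only through the *types* of the images. There are $k^{2m}$ type patterns on $2m$ vertices, instead of about $N^{2m}$ injections.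
* The graph $H$ becomes **random**: a random $d$-regular bipartite graph. A fixed type pattern misbehaves with probability $e^{-\Omega(dm)}$, so the union bound only needs $\ln k\ll d$.

What must the $k$-vertex template satisfy? Whatever type pattern is chosen, about half of the pairs in $A\times B$ should be non-adjacent. A pattern may not concentrate on few types, since each type has only $s=N/k$ vertices. The next section finds a template for which this works as soon as $k\gg d^2$. Since $d^2\ll k\ll e^{d}$ leaves plenty of room, the two demands are compatible.

## 5. A host with $k$ types of vertices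

**Definition.** Let $t,s\ge1$ and $k=2^t$. The graph $G_{k,s}$ has vertex set $\mathbb F_2^t\times[s]$, and distinct $(x,i),(y,j)$ are adjacent iff $x\cdot y=\sum_\ell x_\ell y_\ell=0$ in $\mathbb F_2$. Put $N=ks$. The set $\{x\}\times[s]$ is called the **class** $x$.

**Example.** Let $t=2$, so the classes are $00,01,10,11$. Class $00$ is a clique joined to everything. Class $11$ is a clique, since $11\cdot11=1+1=0$; classes $01$ and $10$ are independent sets. Among the nonzero classes only $01$ and $10$ are joined to each other. There are $4+2+2+2=10$ ordered pairs $(x,y)$ with $x\cdot y=0$. For $s=2$ this gives $4\cdot10=40$ ordered pairs of vertices, of which $4$ are pairs of a vertex with itself (those of classes $00$ and $11$). So $2e(G_{4,2})=36$ and $d(G_{4,2})=36/8=4.5\ge N/2=4$.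

**Lemma 7.** (a) $d(G_{k,s})\ge N/2$.

(b) Let $a,b\in\mathbb R^{\mathbb F_2^t}$ satisfy $0\le a_x,b_x\le s$ for all $x$ and $\sum_xa_x=\sum_xb_x=m$. Then
$$\sum_{x\cdot y=0}a_xb_y\le\tfrac12m^2+\tfrac12\sqrt k\,s\,m .$$

Read $a_x$ as the number of vertices of $A$ placed in class $x$, and $b_y$ likewise for $B$. Then (b) says that not much more than half of the pairs in $A\times B$ land on orthogonal classes.

*Proof.* (a) For $x=0$ all $k$ vectors $y$ satisfy $x\cdot y=0$; for $x\ne0$ exactly $k/2$ do. So there are $k+(k-1)\frac k2=\frac{k^2+k}2$ orthogonal ordered pairs $(x,y)$. Since $x\cdot x=\sum_\ell x_\ell$, exactly $k/2$ vectors are orthogonal to themselves. Counting ordered pairs of vertices and removing those that pair a vertex with itself,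
$$2e(G_{k,s})=s^2\,\frac{k^2+k}2-\frac{sk}2\ge\frac{s^2k^2}2=\frac{N^2}2 ,$$
where we used $s^2k\ge sk$. Divide by $N$.

(b) Let $M_{xy}=(-1)^{x\cdot y}$. This matrix is symmetric, and $(M^2)_{xz}=\sum_y(-1)^{(x+z)\cdot y}$ equals $k$ if $x=z$ and $0$ otherwise. So $M^2=kI$, and the operator norm of $M$ is $\sqrt k$. The indicator of $x\cdot y=0$ is $\frac{1+M_{xy}}2$, hence
$$\sum_{x\cdot y=0}a_xb_y=\tfrac12m^2+\tfrac12a^TMb\le\tfrac12m^2+\tfrac12\sqrt k\,\|a\|\,\|b\| .$$
Finally $\|a\|^2=\sum_xa_x^2\le s\sum_xa_x=sm$, and likewise $\|b\|^2\le sm$. $\square$

*How large must $k$ be?* The error term in (b) is $\frac12\sqrt k\,s\,m=\frac{Nm}{2\sqrt k}$, and $N$ will be about $\frac12dm$. So the error is about $\frac{d}{4\sqrt k}m^2$, negligible against $m^2$ when $\sqrt k\gg d$. For this host the order $d^2$ is really needed. Suppose $t$ is even and $2\le\sqrt k\le\frac N{2m}$. Let $U,U'$ be the spans of the first $t/2$ and the last $t/2$ unit vectors. Every $x\in U$ is orthogonal to every $y\in U'$, and $U\cap U'=\{0\}$. The classes in $U\setminus\{0\}$ contain $(\sqrt k-1)s\ge\frac{\sqrt k}2\cdot\frac Nk=\frac N{2\sqrt k}\ge m$ vertices, and so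 do those in $U'\setminus\{0\}$. So $K_{m,m}\subseteq G_{k,s}$, and the host contains every bipartite $H$ with sides of size $m$. With $N\approx\frac12dm$ this happens for $\sqrt k$ up to about $d/4$.

## 6. Regular bipartite graphs that look random to every type pattern

We now construct $H$. We recall two textbook facts.

* **Azuma's inequality.** If $Z_0,\dots,Z_n$ is a martingale with $|Z_j-Z_{j-1}|\le c$ for all $j$, then $P(Z_n-Z_0\ge\lambda)\le e^{-\lambda^2/(2nc^2)}$.
* **Van der Waerden's bound on permanents** (proved by Egorychev and by Falikman, 1981). If $D$ is a nonnegative $m\times m$ matrix with all row and column sums $1$, then its permanent $\sum_\sigma\prod_uD_{u\sigma(u)}$ is at least $m!/m^m$. Equality holds for the matrix with all entries $\frac1m$; for $m=2$ and $D$ with rows $(p,1-p)$ and $(1-p,p)$ the bound reads $p^2+(1-p)^2\ge\frac12$.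

**Lemma 8.** Let $0<\eta\le1/32$, let $k=2^t$, and let $d,m$ be positive integers with
$$\ln k\le\frac{\eta^2d}{32},\qquad d\le\frac{\eta^2m}{16}.$$
Then there is a simple $d$-regular bipartite graph $H$ with sides $A,B$, $|A|=|B|=m$, such that for all $f:A\to\mathbb F_2^t$ and $g:B\to\mathbb F_2^t$, with $W_{f,g}=\{(u,v)\in A\times B:f(u)\cdot g(v)=0\}$,
$$|E(H)\cap W_{f,g}|\le\frac dm|W_{f,g}|+\eta dm. \tag{1}$$

Here we identify an edge $uv$ ($u\in A$, $v\in B$) with the pair $(u,v)$. Since $\frac dm=\frac{e(H)}{|A||B|}$ is the density of $H$, (1) says that $H$ has at most its fair share of edges in $W_{f,g}$, up to $\eta e(H)$.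

*Proof.* Identify $A=B=[m]$ and let $\pi_1,\dots,\pi_d$ be independent uniformly random permutations of $[m]$. Consider the bipartite multigraph whose edges are the pairs $u\,\pi_i(u)$, for $u\in[m]$ and $1\le i\le d$. Every vertex on either side has degree $d$, counted with multiplicity.

**Step 1: the multigraph is simple with probability at least $2^{-d^2}$.** This step bounds from below an event that may be rare, but will turn out not too rare. Call two permutations disjoint if they agree at no $u$; the multigraph is simple iff the $\pi_i$ are pairwise disjoint. Suppose $\pi_1,\dots,\pi_{i-1}$ are pairwise disjoint. The permutations disjoint from all of them are counted by the permanent of the $0/1$ matrix with entry $0$ at $(u,\pi_j(u))$, $j<i$, and $1$ elsewhere. Its row and column sums all equal $m-i+1$. Dividing the matrix by $m-i+1$ and using van der Waerden's bound, this permanent is at least $(m-i+1)^m\,m!/m^m$. So, conditionally, $\pi_i$ is disjoint from the previous ones with probability at least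
$$\Bigl(1-\frac{i-1}m\Bigr)^m\ge4^{-(i-1)} .$$
Here we used $1-x\ge4^{-x}$ on $[0,\frac12]$, which holds because $1-x-4^{-x}$ is concave and vanishes at $0$ and $\frac12$; it applies since $\frac{i-1}m\le\frac dm\le\frac12$. Multiplying,
$$P(\text{simple})\ge\prod_{i=1}^d4^{-(i-1)}=2^{-d(d-1)}\ge2^{-d^2}.$$

**Step 2: a fixed pattern is violated with probability at most $e^{-\eta^2dm/8}$.** This is the concentration step. Fix $f,g$ and let $w$ be the indicator function of $W_{f,g}$. Put
$$X=\sum_{i=1}^d\sum_{u=1}^mw(u,\pi_i(u)),$$
the number of edges in $W_{f,g}$ with multiplicity. As $P(\pi_i(u)=v)=\frac1m$, we have $EX=\frac dm|W_{f,g}|$.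

Reveal $\pi_1(1),\dots,\pi_1(m),\pi_2(1),\dots,\pi_d(m)$ one value at a time, and let $Z_j$ be the conditional expectation of $X$ given the first $j$ values. Suppose the next value is $\pi_i(u)$, and let $v,v'$ be two values it can still take. Given the past, all completions are equally likely. Replacing $\pi_i$ by $(v\,v')\circ\pi_i$ is a bijection from the completions with $\pi_i(u)=v$ to those with $\pi_i(u)=v'$; it does not disturb the revealed values, because neither $v$ nor $v'$ is among the revealed values of $\pi_i$. It changes $\pi_i$ in exactly two places, so two terms of $X$ change, each by at most $1$. Hence the conditional expectations of $X$ given $\pi_i(u)=v$ and given $\pi_i(u)=v'$ differ by at most $2$. Since $Z_{j-1}$ is an average of the possible values of $Z_j$, we get $|Z_j-Z_{j-1}|\le2$. Azuma's inequality with $dm$ steps and $c=2$ gives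
$$P(X-EX\ge\eta dm)\le\exp\Bigl(-\frac{\eta^2d^2m^2}{8dm}\Bigr)=e^{-\eta^2dm/8}.$$

**Step 3: union bound.** We combine the first two steps. There are $k^{2m}$ pairs $(f,g)$, and by hypothesis
$$2m\ln k+d^2\ln2\le\frac{\eta^2dm}{16}+(\ln2)\frac{\eta^2dm}{16}<\frac{\eta^2dm}8 .$$
So $k^{2m}e^{-\eta^2dm/8}<2^{-d^2}\le P(\text{simple})$. Therefore some outcome is simple and violates (1) for no pair $(f,g)$. $\square$

Step 3 shows the use of each hypothesis: $\ln k\le\eta^2d/32$ pays for the $k^{2m}$ patterns, and $d\le\eta^2m/16$ pays for simplicity.

## 7. Constant degree: the proof of Theorem 1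

Throughout this section $\frac18\le\varepsilon<\frac14$ and $\eta=\frac14(\frac14-\varepsilon)\in(0,\frac1{32}]$, so that $2\varepsilon=\frac12-8\eta$.

**Proposition 9.** There is $d_1=d_1(\varepsilon)$ such that for all integers $d,m$ with $d_1\le d\le\eta^3m$ there are a $d$-regular bipartite graph $H$ on $2m$ vertices and a graph $G$ with $d(G)\ge\varepsilon e(H)$ and $TH\not\subseteq G$.

*Proof.*

**Step 1: choosing $k$ and $H$.** We want $k$ of order $d^2$, with a large constant. Let $k=2^t$ be the least power of $2$ with $k\ge\frac{d^2}{16\eta^2}$. Choose $d_1\ge4$ so that $\ln\frac{d^2}{8\eta^2}\le\frac{\eta^2d}{32}$ for all $d\ge d_1$; this is possible because the left side grows only logarithmically. For $d\ge d_1$ we have $\frac{d^2}{16\eta^2}\ge32^2$, so $k>1$ and, by minimality, $\frac k2<\frac{d^2}{16\eta^2}$. Thus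
$$16\le\frac{d^2}{16\eta^2}\le k\le\frac{d^2}{8\eta^2},\qquad\ln k\le\frac{\eta^2d}{32} .$$
Also $d\le\eta^3m\le\eta^2m/16$, as $\eta\le\frac1{32}$. So Lemma 8 applies. Let $H$ be the graph it gives, with $e(H)=dm$.

**Step 2: choosing $G$.** The host should have just over $2\varepsilon dm$ vertices. Let $s=\lceil2\varepsilon dm/k\rceil$, $G=G_{k,s}$ and $N=ks$. Then $N\ge2\varepsilon dm$, so Lemma 7(a) gives $d(G)\ge N/2\ge\varepsilon dm=\varepsilon e(H)$. Rounding costs little: $k\le\frac{d^2}{8\eta^2}\le\frac{d\cdot\eta^3m}{8\eta^2}=\frac{\eta dm}8$, hence
$$N<2\varepsilon dm+k\le\bigl(\tfrac12-8\eta\bigr)dm+\tfrac\eta8dm<\bigl(\tfrac12-7\eta\bigr)dm. \tag{2}$$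

**Step 3: every admissible pattern captures at most about half of the edges.** This is where the two lemmas meet. We claim: if $f:A\to\mathbb F_2^t$ and $g:B\to\mathbb F_2^t$ have all fibers of size at most $s$, then
$$|E(H)\cap W_{f,g}|\le\bigl(\tfrac12+2\eta\bigr)dm. \tag{3}$$
Let $a_x=|f^{-1}(x)|$ and $b_y=|g^{-1}(y)|$, so $|W_{f,g}|=\sum_{x\cdot y=0}a_xb_y$. By (1), Lemma 7(b) and $\sqrt k\,s=N/\sqrt k$,
$$|E(H)\cap W_{f,g}|\le\frac dm\Bigl(\frac{m^2}2+\frac{\sqrt k\,s\,m}2\Bigr)+\eta dm=\frac{dm}2+d\cdot\frac N{2\sqrt k}+\eta dm .$$
By (2), $N\le\frac{dm}2$, and by Step 1, $\sqrt k\ge\frac d{4\eta}$. So $\frac N{2\sqrt k}\le\frac{dm}{4\sqrt k}\le\eta m$, and (3) follows.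

**Step 4: counting vertices.** Suppose $TH\subseteq G$ with branch map $\varphi$. For $u\in A$ and $v\in B$ let $f(u)$ and $g(v)$ be the classes of $\varphi(u)$ and $\varphi(v)$. Each class has $s$ vertices and $\varphi$ is injective, so all fibers have size at most $s$. If $\varphi(u)\varphi(v)\in E(G)$, then $f(u)\cdot g(v)=0$. So by (3) at most $(\frac12+2\eta)dm$ edges of $H$ are mapped to edges of $G$, and Observation 5 gives $N\ge2m+(\frac12-2\eta)dm$. This contradicts (2). $\square$

*Proof of Theorem 1.* If the statement holds for some $\varepsilon'\ge\varepsilon$ with $\varepsilon'<\frac14$, it holds for $\varepsilon$, since $d(G)\ge\varepsilon'e(H)$ implies $d(G)\ge\varepsilon e(H)$. So we may assume $\varepsilon\ge\frac18$. Given $\alpha,c,K,h_0$, choose an integer $d\ge\max(d_1,K)$. Then, with $d$ fixed, choose $m$ so large that $2m\ge h_0$, $d\le\eta^3m$ and $d\le c\log(2m)$. Take $H,G$ from Proposition 9 and put $h=2m$. The graph $H$ is bipartite, hence $\alpha$-almost-bipartite, and $d(H)=\Delta(H)=d\in[K,c\log h]$. Finally $d(G)\ge\varepsilon e(H)$ and $TH\not\subseteq G$. $\square$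

The function $c\log h$ entered only through the condition $d\le c\log(2m)$ for large $m$. So the same proof works with $c\log h$ replaced by any function of $h$ tending to infinity.

## 8. All degrees $d_0\le d\le m$, and hosts of every large order

Theorem 2 adds two things to Proposition 9: the degree $d$ may go up to $m$, and the host may have any large number of vertices. For large $d$ we use Theorem 4. For large hosts we take disjoint copies of one host; then connectivity of $H$ matters, because different components of $H$ could be subdivided in different copies.

*Proof of Theorem 2.*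

**Step 1: constants.** We leave some room above $\varepsilon$. Let $\varepsilon'=\max\{\frac18,\frac12(\varepsilon+\frac14)\}$. Then $\varepsilon<\frac12(\varepsilon+\frac14)\le\varepsilon'<\frac14$. Put $\eta=\frac14(\frac14-\varepsilon')\le\frac1{32}$, so $\varepsilon'=\frac14-4\eta$. Choose $M$ such that $\eta^3m\ge\frac3{\eta^2}\ln(2m)$ for all $m\ge M$, and let $d_0=\max(d_1(\varepsilon'),M,4)$. Let $m\ge d\ge d_0$.

**Step 2: reduction to one host.** It suffices to find $H$ and a graph $G$, on $n_0$ vertices say, with $d(G)\ge\varepsilon'e(H)$, such that no disjoint union of copies of $G$ and isolated vertices contains $TH$. Indeed, for $n\ge n_0$ take $\lfloor n/n_0\rfloor$ copies of $G$ and $n-n_0\lfloor n/n_0\rfloor$ isolated vertices. The average degree is $\frac{n_0\lfloor n/n_0\rfloor}n\,d(G)$, which tends to $d(G)\ge\varepsilon'e(H)>\varepsilon e(H)$ as $n\to\infty$. So it is at least $\varepsilon e(H)$ for all large $n$.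

**Step 3: the case $d>\eta^3m$.** Here $H$ is dense enough for Theorem 4, and we only have to choose it connected. Let $A$ and $B$ be two disjoint copies of $\mathbb Z_m$, and join $u\in A$ to $u,u+1,\dots,u+d-1\in B$. As $d\le m$, this is a simple $d$-regular bipartite graph. It is connected: since $d\ge2$, the edges from $u\in A$ to $u$ and $u+1$ in $B$, over all $u$, form a Hamilton cycle. As $m\ge d\ge M$, we have $d(H)=d>\eta^3m\ge\frac3{\eta^2}\ln(2m)$. So Theorem 4 with $h=2m$ gives $G$ with $d(G)\ge(\frac14-2\eta)e(H)\ge\varepsilon'e(H)$ and $TH\not\subseteq G$. A subdivision of the connected graph $H$ is connected, so inside a disjoint union of copies of $G$ and isolated vertices it would lie in one copy of $G$, which is impossible.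

From now on $d\le\eta^3m$. Let $H,G,k=2^t,s,N$ be as in the proof of Proposition 9 for $\varepsilon'$. There $H$ satisfies (1), and (2) and (3) hold; moreover $k\ge16$, so $t\ge2$.

**Step 4: a union of components cannot be balanced.** We apply (1) to a pattern that encodes the union. A component of a $d$-regular bipartite graph has equally many vertices on both sides, since counting its edges from either side gives $d$ times the number of vertices there. Let $A_1\cup B_1$ be the vertex set of a union of components, $A_1\subseteq A$, $B_1\subseteq B$, $|A_1|=|B_1|=a$. With unit vectors $e_1,e_2\in\mathbb F_2^t$ set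
$$f=e_1\text{ on }A_1,\quad f=e_2\text{ on }A\setminus A_1,\quad g=e_2\text{ on }B_1,\quad g=e_1\text{ on }B\setminus B_1 .$$
Since $e_1\cdot e_2=0$ and $e_i\cdot e_i=1$, we get $W_{f,g}=(A_1\times B_1)\cup((A\setminus A_1)\times(B\setminus B_1))$. This contains all $dm$ edges of $H$. So (1) gives $dm\le\frac dm(a^2+(m-a)^2)+\eta dm$, and since $m^2-a^2-(m-a)^2=2a(m-a)$,
$$2a(m-a)\le\eta m^2. \tag{4}$$

**Step 5: $H$ has a component with more than $(1-\eta)dm$ edges.** Suppose first that every component has at most $m/2$ vertices per side. Then some union of components has $a\in[\frac m3,\frac{2m}3]$: either a single component lies in this range, or all have fewer than $m/3$ vertices per side, and we add components one by one until the total first reaches $m/3$, at which moment it is below $\frac{2m}3$. For this union $2a(m-a)\ge\frac49m^2>\eta m^2$, which contradicts (4). So some component $H_0$ has $a>m/2$ vertices per side. By (4), $m-a\le\frac{\eta m^2}{2a}<\eta m$, and $e(H_0)=da>(1-\eta)dm$.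

**Step 6: counting vertices in one copy.** Suppose $TH$ is contained in a disjoint union of copies of $G$ and isolated vertices. The subdivision of $H_0$ inside it is connected and has edges, so it lies in a single copy of $G$. Let $f$ and $g$ be, on $A\cap V(H_0)$ and $B\cap V(H_0)$, the classes of the branch vertices; their fibers have size at most $s$. To use (3) we must define $f$ on all of $A$ and $g$ on all of $B$. The total capacity is $ks=N\ge2\varepsilon'dm\ge m$, because $\varepsilon'\ge\frac18$ and $d\ge4$. So $f$ extends to $A$ and $g$ to $B$ with all fibers still of size at most $s$. By (3), at most $(\frac12+2\eta)dm$ edges of $H_0$ are mapped to edges of this copy. By Step 5, more than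
$$\bigl(1-\eta-\tfrac12-2\eta\bigr)dm=\bigl(\tfrac12-3\eta\bigr)dm$$
edges of $H_0$ need their own internal vertex in this copy. So $N>(\frac12-3\eta)dm$, which contradicts (2). $\square$

In terms of $h=2m$, Theorem 2 covers every degree $d_0(\varepsilon)\le d\le h/2$.

## 9. Average degree above $14e(H)$

For large $\varepsilon$ the question has a positive answer. The proof of Theorem 3 places the branch vertices arbitrarily in a highly connected subgraph and then joins them by disjoint paths.

A graph is **$\ell$-connected** if it has more than $\ell$ vertices and stays connected after deleting any fewer than $\ell$ vertices; then its minimum degree is at least $\ell$. A graph with at least $2\ell$ vertices is **$\ell$-linked** if for any distinct vertices $s_1,\dots,s_\ell,t_1,\dots,t_\ell$ there are disjoint $s_i$–$t_i$ paths, $i=1,\dots,\ell$. For example, $K_{2\ell}$ is $\ell$-linked. The cycle $C_4$ with vertices $1,2,3,4$ in order is $2$-connected but not $2$-linked: a $1$–$3$ path goes through $2$ or $4$, so it meets every $2$–$4$ path. We use two published results.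

* (Mader; Diestel, *Graph Theory*, Thm 1.4.3) For an integer $\ell\ge1$, if $d(G)\ge4\ell$, then $G$ has an $(\ell+1)$-connected subgraph $G_1$ with $\frac{e(G_1)}{|G_1|}>\frac{e(G)}{|G|}-\ell$, that is, $d(G_1)>d(G)-2\ell$.
* (Thomas and Wollan, European J. Combin. 26 (2005) 309–324) Every $2\ell$-connected $n$-vertex graph with at least $5\ell n$ edges is $\ell$-linked.

*Proof of Theorem 3.* Let $e=e(H)$ and $h=|H|$.

**Step 1: a highly connected dense subgraph.** Since $d(H)=2e/h\ge K>0$, we have $e\ge1$ and $h\le2e/K$. As $\varepsilon-14=8/K$,
$$d(G)\ge\varepsilon e=14e+\frac{8e}K\ge14e+4h .$$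
Put $\ell=2e+h$. Then $d(G)\ge4\ell$, and Mader's theorem gives a $(2e+h+1)$-connected subgraph $G_1$ of $G$ with $d(G_1)>d(G)-4e-2h$.

**Step 2: branch vertices and the first vertices of the paths.** Each branch vertex needs a private neighbor for every edge of $H$ at it. Choose any $S\subset V(G_1)$ with $|S|=h$ and a bijection $\varphi:V(H)\to S$. There are $2e$ pairs $(v,f)$ with $v\in f\in E(H)$. For each of them in turn choose $y_{v,f}\in V(G_1)\setminus S$ adjacent to $\varphi(v)$ and different from all earlier choices. This is possible: $\varphi(v)$ has at least $2e+h+1$ neighbors, at most $h-1$ of them in $S$, and at most $2e-1$ vertices have been chosen before.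

**Step 3: what remains is $e$-linked.** Let $G_2=G_1-S$. Deleting $h$ vertices lowers the connectivity by at most $h$, so $G_2$ is $2e$-connected. Deleting one vertex from an $n'$-vertex graph $F$ removes at most $n'-1$ edges, so the new average degree is at least $\frac{2e(F)}{n'-1}-2\ge d(F)-2$. Hence
$$d(G_2)\ge d(G_1)-2h>d(G)-4e-4h\ge10e ,$$
so $e(G_2)\ge5e\,|G_2|$. By the Thomas–Wollan theorem with $\ell=e$, the graph $G_2$ is $e$-linked.

**Step 4: assembling $TH$.** For each edge $f=uv$ of $H$ link $y_{u,f}$ to $y_{v,f}$ by a path in $G_2$, with all $e$ paths disjoint, and add the edges $\varphi(u)y_{u,f}$ and $\varphi(v)y_{v,f}$. The resulting $\varphi(u)$–$\varphi(v)$ paths have all their internal vertices in $V(G_2)$, so they avoid $S$ internally, and they are internally disjoint. Together with $S$ they form a $TH$ in $G$. $\square$
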